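\title{A Willmore energy gap for spheres with a noninjective shortest closed geodesic}

\begin{abstract}
We prove that there is a constant $C>4\pi$, independent of the codimension, such that every immersed sphere in $\mathbb R^n$ with a noninjective shortest closed geodesic has Willmore energy at least $C$. More precisely, if an immersed sphere of area $1$ has Willmore energy close to $4\pi$, then its intrinsic distance is uniformly close to that of the round sphere of area $1$, its shortest closed geodesic has length close to $\sqrt\pi$, geodesic loops of bounded length have length close to a positive integer multiple of $\sqrt\pi$, and noninjective closed geodesics are longer than $2\sqrt\pi-\varepsilon$. The proof shows that, in balanced conformal coordinates, the curvature measures converge weakly to the round area measure, derives the convergence of lengths and distances by potential theory, and excludes short geodesic loops by the Gauss--Bonnet theorem. The constants come from a compactness argument and are not explicit.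
\end{abstract}

\section{Introduction}

Let $n\ge3$ and let $f\colon\mathbb S^2\to\mathbb R^n$ be a smooth immersion with induced metric $g_f$, area measure $\mu_{g_f}$, area $\mathcal A(f)=\mu_{g_f}(\mathbb S^2)$ and Gauss curvature $K$. Let $A$ be the second fundamental form, $H=\operatorname{tr}_{g_f}A$ the mean curvature vector and $A^\circ=A-\frac12 g_f\otimes H$ the trace-free part of $A$. The \emph{Willmore energy} of $f$ is
\[
\mathcal W(f)=\frac14\int_{\mathbb S^2}|H|^2\,d\mu_{g_f}.
\]
It does not change when $f$ is rescaled or reparametrized. The Gauss equation $2K=|H|^2-|A|^2$ and $|A|^2=|A^\circ|^2+\frac12|H|^2$ give $K=\frac14|H|^2-\frac12|A^\circ|^2$, and the Gauss--Bonnet theorem gives $\int K\,d\mu_{g_f}=4\pi$. Hence the \emph{excess} of $f$ satisfies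
\begin{equation}\label{eq:excess}
\mathcal E(f):=\mathcal W(f)-4\pi=\frac12\int_{\mathbb S^2}|A^\circ|^2\,d\mu_{g_f}\ge0 ,
\end{equation}
with equality for the round sphere. The excess measures, in $L^2$, how far $f$ is from being umbilic.

Let $g$ be a Riemannian metric on $\mathbb S^2$, with distance $d_g$ and length functional $\mathcal L_g$. Geodesics are immersed curves that are critical points of $\mathcal L_g$; they are nonconstant, and we parametrize them by arc length. A \emph{closed geodesic} is a smooth periodic geodesic $\gamma\colon\mathbb S^1\to\mathbb S^2$, and it is \emph{noninjective} if this map is not injective. The infimum $\ell(\mathbb S^2,g)$ of the lengths of closed geodesics is positive and attained; a closed geodesic of length $\ell(\mathbb S^2,g)$ is called a \emph{shortest closed geodesic}. It need not be unique. A \emph{geodesic loop} is a geodesic $\gamma\colon[0,L]\to\mathbb S^2$ with $\gamma(0)=\gamma(L)$; a corner at this point is allowed. The loop is \emph{simple} if $\gamma$ is injective on $[0,L)$.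

On the round sphere of area $1$ the shortest closed geodesics are the great circles, which are injective and have length $\sqrt\pi$. The noninjective closed geodesics are the multiply covered great circles, of length at least $2\sqrt\pi$. A noninjective closed geodesic is therefore far from being shortest, and one expects this to persist when the energy is close to $4\pi$. This leads to the following question from the work of M\"uller, Rupp and Scharrer \cite{MRS}: \emph{is there a constant $C>4\pi$, independent of $f$ and of $n$, such that $\mathcal W(f)\ge C$ whenever $\mathcal A(f)=1$ and some shortest closed geodesic of $(\mathbb S^2,g_f)$ is noninjective?} The answer is yes.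

\begin{theorem}\label{thm:gap}
There is a constant $C>4\pi$ such that for all $n\ge3$ and every smooth immersion $f\colon\mathbb S^2\to\mathbb R^n$ with $\mathcal A(f)=1$ the following holds: if at least one shortest closed geodesic of $(\mathbb S^2,g_f)$ is noninjective, then $\mathcal W(f)\ge C$.
\end{theorem}

The same method describes all geodesic loops of bounded length. Let $d_0$ be the round distance on the unit sphere $\mathbb S^2\subset\mathbb R^3$.

\begin{theorem}\label{thm:loops}
For all $\varepsilon\in(0,1)$ and $\Lambda>0$ there is $C_{\varepsilon,\Lambda}>4\pi$ such that for all $n\ge3$ and all smooth immersions $f\colon\mathbb S^2\to\mathbb R^n$ with $\mathcal A(f)=1$ and $\mathcal W(f)<C_{\varepsilon,\Lambda}$: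
\begin{enumerate}
\item[(i)] there is a diffeomorphism $\Phi$ of $\mathbb S^2$ with $|d_{g_f}(\Phi x,\Phi y)-(4\pi)^{-1/2}d_0(x,y)|<\varepsilon$ for all $x,y\in\mathbb S^2$;
\item[(ii)] $|\ell(\mathbb S^2,g_f)-\sqrt\pi|<\varepsilon$;
\item[(iii)] every geodesic loop of length at most $\Lambda$ has length within $\varepsilon$ of $m\sqrt\pi$ for some integer $m\ge1$;
\item[(iv)] every noninjective closed geodesic has length greater than $2\sqrt\pi-\varepsilon$.
\end{enumerate}
\end{theorem}

The number $2\sqrt\pi$ in (iv) is optimal, because of the doubly covered great circle on the round sphere of area $1$. Parts (ii) and (iv) with $\varepsilon=\frac12$ imply Theorem~\ref{thm:gap}, since $\sqrt\pi+\frac12<2\sqrt\pi-\frac12$. We nevertheless prove Theorem~\ref{thm:gap} first and directly, because it needs only part of the argument. All constants come from a proof by contradiction along a sequence $f_k\colon\mathbb S^2\to\mathbb R^{n_k}$ with $\mathcal W(f_k)\to4\pi$. They are not explicit, and they do not depend on $n$ because $n_k$ is allowed to vary.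

Both theorems would follow from the continuous dependence of geodesics on the metric if small excess forced $g_f$ to be $C^2$-close to a round metric. It does not.

\begin{example}\label{ex:bump}
Let $\phi\in C_c^\infty(\mathbb R^2)$ be supported in the unit disk with $\phi(x)=x_1x_2$ near $0$. For small $a>0$ replace the upper part of the unit sphere by the graph of $u(x)=\sqrt{1-|x|^2}+a^3\phi(x/a^2)$. The surface changes only over the disk $|x|<a^2$, where $|Du|\le1$ and $|A|\le|D^2u|=O(a^{-1})$, so $\mathcal E=O(a^4\cdot a^{-2})=O(a^2)$. At $x=0$ we have $Du=0$ and $K=\det D^2u=1-a^{-2}$.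
\end{example}

So the curvature is unbounded along sequences with $\mathcal E\to0$, and geodesics, which solve an equation involving first derivatives of the metric, cannot be followed directly. What survives is the curvature \emph{measure} $K\mu_g$, and the Gauss--Bonnet theorem relates geodesics to this measure and to nothing finer. Section~\ref{sec:GB} turns this observation into a criterion for shortest closed geodesics to be injective. It requires an upper bound for the lengths of circles, a lower bound for distances, and an upper bound for the positive curvature in caps. Sections~\ref{sec:conformal}--\ref{sec:lengths} verify these three conditions when the excess is small: a form of Simon's monotonicity identity expresses the chords $|f(\xi)-f(\eta)|$ through the conformal factor up to a small error (Section~\ref{sec:chords}); this forces the curvature measures to converge to the round area measure (Section~\ref{sec:curvature}); and potential theory converts this into control of lengths and distances (Section~\ref{sec:lengths}). Section~\ref{sec:loops} proves Theorem~\ref{thm:loops}.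

\section{Short loops and the Gauss--Bonnet theorem}\label{sec:GB}

Throughout, $g_0,\mu_0,d_0,\Delta_0$ are the round metric, area measure, distance and Laplacian of the unit sphere $\mathbb S^2\subset\mathbb R^3$, and $B_0(x,r)$ is the open $d_0$-ball, a cap of area $2\pi(1-\cos r)\le\pi r^2$ for $r\le\pi$. For a smooth metric $g$ on $\mathbb S^2$ the \emph{curvature measure} is $\omega=K_g\mu_g$, with positive and negative parts $\omega^\pm=K_g^\pm\mu_g$. It does not change when $g$ is multiplied by a constant, and $\omega(\mathbb S^2)=4\pi$.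

We use the Gauss--Bonnet theorem in the following form. Let $c$ be a Jordan curve made of finitely many geodesic arcs, and suppose that at each corner the two arcs leave in unit directions that form an angle $\beta\in(0,\pi]$. The complement of $c$ has two components, its \emph{sides}; both are disks, and their interior angles at the corner are $\beta$ and $2\pi-\beta$ in some order. If $D$ is a side with interior angles $\alpha_i\in(0,2\pi)$, then
\begin{equation}\label{eq:GB}
\omega(D)=2\pi-\sum_i(\pi-\alpha_i).
\end{equation}
If $c$ lies in a cap $B_0(x,r)$ with $r<\pi$, then \emph{one side of $c$ lies in the cap}: the complement of the cap is nonempty, connected and disjoint from $c$, so it is contained in one side, and the other side is contained in the cap.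

\begin{lemma}\label{lem:loops}
Let $g$ be a smooth metric on $\mathbb S^2$.
\begin{enumerate}
\item[(i)] Every geodesic loop restricts, on some subinterval, to a simple geodesic loop.
\item[(ii)] A noninjective closed geodesic of length $L$ contains a simple geodesic loop of length at most $L/2$.
\item[(iii)] Both sides $D$ of a simple geodesic loop satisfy $\omega(D)>\pi$. If the loop lies in $B_0(x,r)$ with $r<\pi$, then $\omega^+(B_0(x,r))>\pi$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $\gamma\colon[0,L]\to\mathbb S^2$ be the loop. An immersion of a compact interval is injective on all subintervals shorter than some $s_0>0$. So the set of pairs $a<b$ with $\gamma(a)=\gamma(b)$ is compact, and it contains $(0,L)$. Take a pair with $b-a$ minimal. If $a\le a'<b'\le b$ and $\gamma(a')=\gamma(b')$, then $b'-a'\ge b-a$, so $(a',b')=(a,b)$. Thus $\gamma|_{[a,b]}$ is simple.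

(ii) If $\gamma(s)=\gamma(t)$ with $s\ne t$ in $\mathbb R/L\mathbb Z$, the two parameter arcs between $s$ and $t$ carry geodesic loops whose lengths add up to $L$. Apply (i) to the shorter one.

(iii) Let $\gamma\colon[a,b]\to\mathbb S^2$ be a simple loop. At the base point the curve leaves in the directions $\gamma'(a)$ and $-\gamma'(b)$. If they were equal, uniqueness of geodesics would give $\gamma(a+\tau)=\gamma(b-\tau)$ for all $\tau\in[0,b-a]$, and $\tau=(b-a)/4$ contradicts simplicity. So each side has an interior angle $\alpha\in(0,2\pi)$, and \eqref{eq:GB} gives $\omega(D)=\pi+\alpha>\pi$. If the loop lies in the cap, so does one side $D$, and $\omega^+(B_0(x,r))\ge\omega(D)>\pi$.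
\end{proof}

\begin{example}\label{ex:cone}
Glue the two edges of a plane sector of opening $\beta\in(0,\pi)$ to obtain a flat cone. The segment joining the two edge points at distance $\rho$ from the apex becomes a simple geodesic loop of length $2\rho\sin(\beta/2)$, with interior angle $\pi-\beta$ on the side of the apex. If the tip is rounded off within distance $\rho\cos(\beta/2)$ of the apex, the loop remains, and it encloses curvature $\pi+(\pi-\beta)=2\pi-\beta$. So curvature slightly more than $\pi$, concentrated at a small scale, does produce short loops. Such concentration is what has to be excluded.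
\end{example}

The upper bound for $\ell$ comes from Birkhoff's min--max theorem \cite{Birkhoff}; see \cite{CM}. Let $\sigma\colon[-1,1]\times\mathbb S^1\to\mathbb S^2$ be continuous, with $t\mapsto\sigma(t,\cdot)$ continuous in $W^{1,2}$ and $\sigma(\pm1,\cdot)$ constant. Collapsing the two boundary circles turns $\sigma$ into a map $\mathbb S^2\to\mathbb S^2$. If this map has degree $\pm1$ and each curve $\sigma(t,\cdot)$ has constant $g$-speed, the theorem provides a nonconstant closed geodesic of $g$ of length at most $\max_t\mathcal L_g(\sigma(t,\cdot))$.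

\begin{lemma}\label{lem:birkhoff}
For every smooth metric $g$ on $\mathbb S^2$, $\ell(\mathbb S^2,g)$ is at most the maximal $g$-length of the circles of latitude $\{\xi_3=t\}$, $-1<t<1$.
\end{lemma}

\begin{proof}
Parametrize each circle of latitude once around, in the same sense, with constant $g$-speed, starting on a fixed meridian. The curves depend smoothly on $t\in(-1,1)$. As $t\to\pm1$ they converge uniformly to a pole and their speed tends to $0$, so the family is continuous in $W^{1,2}$ on $[-1,1]$. The induced map $\mathbb S^2\to\mathbb S^2$ is a continuous bijection, hence a homeomorphism, and has degree $\pm1$.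
\end{proof}

We can now carry out the geometric part of the proof of Theorem~\ref{thm:gap} for metrics that resemble $g_0$ in three coarse respects. None of them involves a pointwise bound on the metric or its curvature.

\begin{proposition}\label{prop:criterion}
Let $g$ be a smooth metric on $\mathbb S^2$ such that
\begin{enumerate}
\item[(a)] every circle of latitude has $g$-length at most $2\pi+\frac1{10}$;
\item[(b)] $d_0(x,y)\le d_g(x,y)+\frac1{10}$ for all $x,y$;
\item[(c)] $\omega^+(B_0(x,\frac{3\pi}{10}))\le\pi$ for all $x$.
\end{enumerate}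
Then every shortest closed geodesic of $g$ is injective.
\end{proposition}

The round metric satisfies (c) with room to spare: a cap of radius $\pi/3$ has area exactly $\pi$, and $\frac{3\pi}{10}<\frac\pi3$. The plan is to put a short loop into such a cap. The loop has length about $\pi$, so a cap centered \emph{on} the loop would need radius about $\pi/2$ and area about $2\pi$, which is too much. A better center halves the radius.

\begin{proof}
Suppose a shortest closed geodesic is noninjective. By (a) and Lemma~\ref{lem:birkhoff} its length is at most $2\pi+\frac1{10}$, so by Lemma~\ref{lem:loops}(ii) it contains a simple geodesic loop $c$ of length at most $\pi+\frac1{20}$. Split $c$ at points $x,y$ into two arcs of equal $g$-length. Each $z\in c$ lies on one of them, so $d_g(z,x)+d_g(z,y)\le\frac\pi2+\frac1{40}$, and by (b)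
\[
d_0(z,x)+d_0(z,y)\le a:=\tfrac\pi2+\tfrac9{40}<\tfrac{3\pi}5 .
\]
In particular $d_0(x,y)\le a<\pi$. Let $m$ be the midpoint of the minimal great-circle arc from $x$ to $y$, let $\theta=d_0(z,m)$, and let $z'$ be the image of $z$ under the rotation by $\pi$ about the axis through $m$. This rotation exchanges $x$ and $y$, so
\[
d_0(z,z')\le d_0(z,x)+d_0(x,z')=d_0(z,x)+d_0(y,z)\le a .
\]
The points $z$ and $z'$ lie on a great circle through $m$, at distance $\theta$ from $m$ on opposite sides, so $d_0(z,z')=\min\{2\theta,2\pi-2\theta\}$. Hence $\theta\le a/2$ or $\theta\ge\pi-a/2$. The second case is impossible, because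
\[
\theta\le\min\{d_0(z,x),d_0(z,y)\}+\tfrac12d_0(x,y)\le a<\pi-\tfrac a2 .
\]
So $\theta\le a/2<\frac{3\pi}{10}$ for all $z\in c$, that is, $c\subset B_0(m,\frac{3\pi}{10})$. Lemma~\ref{lem:loops}(iii) contradicts (c).
\end{proof}

That the geodesic is \emph{shortest} enters only through the bound on its length. Some such bound is needed, as the doubly covered great circle shows.

\section{Conformal coordinates and potentials}\label{sec:conformal}

By the uniformization theorem, for every smooth metric $g$ on $\mathbb S^2$ there is a diffeomorphism $\Phi$ with $\Phi^*g=e^{2w}g_0$, $w$ smooth. So after a reparametrization an immersion $f$ is \emph{conformal}: $g_f=e^{2w}g_0$. The curvature equation $K e^{2w}=1-\Delta_0w$ then says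
\begin{equation}\label{eq:liouville}
\omega=\mu_0-\Delta_0w ,
\end{equation}
so $w$ is, up to a constant, the logarithmic potential of $\omega$. Here and below $\Delta_0u$, for $u\in L^1(\mu_0)$, is the distribution $\varphi\mapsto\int u\,\Delta_0\varphi\,d\mu_0$; for smooth $u$ it is the measure $(\Delta_0u)\mu_0$, which equals $(\Delta_gu)\mu_g$ when $g=e^{2w}g_0$. By Weyl's lemma and the maximum principle, $u\in L^1$ with $\Delta_0u=0$ is constant almost everywhere.

\subsection{The Green function}

\begin{lemma}\label{lem:log}
Let $F\colon\mathbb S^2\to\mathbb R^n$ be a conformal immersion, $p\in\mathbb R^n$, $Z=F^{-1}(p)$ and $u=\log|F-p|$. Then $Z$ is finite. If the pointwise Laplacian $\lambda=\Delta_0u$ is bounded on $\mathbb S^2\setminus Z$, then $u\in L^1$ and $\Delta_0u=\lambda\mu_0+2\pi\sum_{\zeta\in Z}\delta_\zeta$.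
\end{lemma}

\begin{proof}
$Z$ is compact and, as $F$ is locally injective, discrete. In a conformal coordinate $x$ centered at $\zeta\in Z$ we have $F-p=Lx+O(|x|^2)$ with $|Lx|=b|x|$ for some $b>0$. Thus $|F-p|^2=b^2|x|^2+O(|x|^3)$ and its gradient is $2b^2x+O(|x|^2)$, so $u=\log|x|+O(1)$ and $Du=x/|x|^2+O(1)$. Green's second identity outside the disks $|x|<s$ has boundary terms $\int_{|x|=s}(\varphi\,\partial_ru-u\,\partial_r\varphi)$, which tend to $2\pi\varphi(\zeta)$ as $s\to0$.
\end{proof}

Fix $\eta\in\mathbb S^2$ and put $t=\xi\cdot\eta$. The map $\xi\mapsto t$ pushes $\mu_0$ forward to $2\pi\,dt$ on $[-1,1]$, and $\Delta_0F(t)=((1-t^2)F')'$. Since $|\xi-\eta|^2=2-2t$, the open \emph{chordal} ball $B(\eta,r)=\{\xi\in\mathbb S^2:|\xi-\eta|<r\}$ is a cap of area $\pi r^2$ for $r\le2$; also $|\xi-\eta|\le d_0(\xi,\eta)\le\frac\pi2|\xi-\eta|$. For $F(t)=\frac12\log(2-2t)$ we get $(1-t^2)F'=-\frac12(1+t)$, so Lemma~\ref{lem:log} for the inclusion $\mathbb S^2\subset\mathbb R^3$ gives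
\begin{equation}\label{eq:logsphere}
\Delta_0\log|\cdot-\eta|=2\pi\delta_\eta-\tfrac12\mu_0 .
\end{equation}
The mean of $\log|\cdot-\eta|$ is $\frac14\int_{-1}^1\log(2-2t)\,dt=\log2-\frac12$. Hence
\[
G(\xi,\eta)=-\frac1{2\pi}\log|\xi-\eta|+c_0,\qquad c_0=\frac1{2\pi}\Big(\log2-\frac12\Big),
\]
satisfies $\Delta_0G(\cdot,\eta)=-\delta_\eta+\frac1{4\pi}\mu_0$, $\int G(\cdot,\eta)\,d\mu_0=0$, and
\begin{equation}\label{eq:Gbounds}
-\frac1{4\pi}\le G(\xi,\eta)\le\frac1{2\pi}\log\frac2{|\xi-\eta|}.
\end{equation}
The number $C_1=\|G(\cdot,\eta)\|_{L^2(\mu_0)}$ is finite and, by rotation invariance, independent of $\eta$. For a finite signed measure $\nu$ let $U^\nu(\xi)=\int G(\xi,\eta)\,d\nu(\eta)$. By Minkowski's integral inequality and Fubini's theorem,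
\begin{equation}\label{eq:potential}
\|U^\nu\|_{L^2}\le C_1|\nu|(\mathbb S^2),\qquad\int U^\nu\,d\mu_0=0,\qquad\Delta_0U^\nu=-\nu+\frac{\nu(\mathbb S^2)}{4\pi}\mu_0 .
\end{equation}
Testing the equation for $G(\cdot,\xi)$ with $w$ and using \eqref{eq:liouville} and $U^{\mu_0}=0$, we find at \emph{every} point $\xi$
\begin{equation}\label{eq:what}
w(\xi)=\bar w+\hat w(\xi),\qquad\hat w=U^\omega,\qquad\bar w=\frac1{4\pi}\int w\,d\mu_0 .
\end{equation}

Measures $\nu_k$ converge \emph{weakly} to $\nu$, written $\nu_k\rightharpoonup\nu$, if $\int\varphi\,d\nu_k\to\int\varphi\,d\nu$ for all $\varphi\in C(\mathbb S^2)$. Nonnegative measures of bounded mass have weakly convergent subsequences, and if $\nu_k\ge0$ and $\nu_k\rightharpoonup\nu$, then $\limsup\nu_k(F)\le\nu(F)$ for closed $F$. The truncation $G_N=\min(G,N)$ is continuous on $\mathbb S^2\times\mathbb S^2$.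

\begin{lemma}\label{lem:weak}
Let $\nu_k\ge0$ and $\nu_k\rightharpoonup\nu$. Then $\int G_N(\xi,\cdot)\,d\nu_k\to\int G_N(\xi,\cdot)\,d\nu$ uniformly in $\xi$ for each $N$, and $U^{\nu_k}\to U^\nu$ in $L^2(\mu_0)$.
\end{lemma}

\begin{proof}
The set $\{G_N(\xi,\cdot):\xi\in\mathbb S^2\}$ is compact in $C(\mathbb S^2)$. Covering it by finitely many small balls and using that the masses are bounded, we get uniform convergence. Replacing $G_N$ by $G$ changes each potential in $L^2$ by at most $\|(G-G_N)(\cdot,\eta)\|_{L^2}$ times the mass. This norm does not depend on $\eta$ and tends to $0$ as $N\to\infty$.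
\end{proof}

\subsection{The round sphere in other conformal coordinates}

The case $\mathcal E=0$ already shows what can be proved about $\omega$ and how. For nonzero vectors $a,b$ of a Euclidean space, expanding the square gives
\begin{equation}\label{eq:inversion}
\Big|\frac a{|a|^2}-\frac b{|b|^2}\Big|=\frac{|a-b|}{|a|\,|b|}.
\end{equation}

\begin{example}\label{ex:moebius}
For $c\in\mathbb R^3$, $|c|<1$, and $\xi\in\mathbb S^2$ let
\[
\psi_c(\xi)=c+(1-|c|^2)\frac{\xi+c}{|\xi+c|^2}.
\]
With $q=|\xi+c|^2=1+2c\cdot\xi+|c|^2$ we have $2c\cdot(\xi+c)=q-1+|c|^2$, so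
\[
|\psi_c(\xi)|^2=|c|^2+\frac{(1-|c|^2)(q-1+|c|^2)+(1-|c|^2)^2}{q}=1 .
\]
By \eqref{eq:inversion},
\begin{equation}\label{eq:exactchord}
|\psi_c(\xi)-\psi_c(\eta)|=e^{\frac12w_c(\xi)+\frac12w_c(\eta)}|\xi-\eta|,\qquad e^{w_c(\xi)}=\frac{1-|c|^2}{|\xi+c|^2}.
\end{equation}
Thus $\psi_c$ is injective, and letting $\eta\to\xi$ shows $\psi_c^*g_0=e^{2w_c}g_0$. Its image is open and closed, so $\psi_c$ is a conformal diffeomorphism of $\mathbb S^2$. Viewed as an immersion into $\mathbb R^3$ it parametrizes the round sphere, with $\mathcal E=0$, $K=1$ and $\omega=e^{2w_c}\mu_0$. Three features matter. First, every chord is determined by the conformal factor at its endpoints. Second, $e^{-w_c}=(1+|c|^2+2c\cdot\xi)/(1-|c|^2)$ is an affine function of $\xi$. Third, as $c\to e\in\mathbb S^2$ the density $e^{2w_c}$ tends to $0$ locally uniformly away from $-e$ while the mass stays $4\pi$, so $\omega\rightharpoonup4\pi\delta_{-e}$.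
\end{example}

For small excess, Section~\ref{sec:chords} proves \eqref{eq:exactchord} up to a small error, and Section~\ref{sec:curvature} shows that \eqref{eq:exactchord} forces $e^{-w}$ to be affine. The third feature shows that $\omega_k\rightharpoonup\mu_0$ is false unless the conformal coordinate is chosen well. We choose it by Hersch's argument.

\begin{lemma}\label{lem:normal}
For every immersion $f\colon\mathbb S^2\to\mathbb R^n$ there is a diffeomorphism $\Phi$ of $\mathbb S^2$ such that $f\circ\Phi$ is \emph{normalized}: it is conformal, and its curvature measure satisfies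
\begin{equation}\label{eq:balanced}
\int_{\mathbb S^2}\xi\,d\omega^+(\xi)=0 .
\end{equation}
\end{lemma}

\begin{proof}
We may assume that $f$ is conformal. The measure $\omega^+$ has mass at least $4\pi$ and no atoms. Let $\Psi(c)=\omega^+(\mathbb S^2)^{-1}\int\psi_c\,d\omega^+$ for $|c|<1$ and $\Psi(c)=c$ for $|c|=1$. If $c\to e\in\mathbb S^2$ from inside the ball, then $\psi_c(\xi)\to e$ for $\xi\ne-e$, and $|\psi_c|=1$, so $\Psi(c)\to e$ by dominated convergence. Thus $\Psi$ is continuous on the closed ball. If it had no zero, $\Psi/|\Psi|$ would be a retraction of the ball onto its boundary, which does not exist. So $\Psi(c)=0$ for some $|c|<1$. The immersion $f\circ\psi_c^{-1}$ is conformal, the positive part of its curvature measure is the push-forward of $\omega^+$ under $\psi_c$, and the left side of \eqref{eq:balanced} becomes $\int\psi_c\,d\omega^+=0$.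
\end{proof}

\section{Chords of a nearly umbilic sphere}\label{sec:chords}

Let $f\colon\mathbb S^2\to\mathbb R^n$ be a conformal immersion, $g=g_f=e^{2w}g_0$, with excess $\mathcal E=\mathcal E(f)<4\pi$. From $K\ge-\frac12|A^\circ|^2$, \eqref{eq:excess} and $\omega(\mathbb S^2)=4\pi$,
\begin{equation}\label{eq:masses}
\omega^-(\mathbb S^2)\le\mathcal E,\qquad4\pi\le\omega^+(\mathbb S^2)\le4\pi+\mathcal E .
\end{equation}
So the negative curvature is small, but \eqref{eq:masses} says nothing about how the positive curvature is distributed; any metric of positive curvature satisfies it with $\mathcal E=0$. We need a relation between the intrinsic function $w$ and the position of $f$ in space. Both $w$ and $\log|f-f(\eta)|$ solve Poisson equations on $\mathbb S^2$, and the next lemma shows that their right-hand sides match up to a measure of total variation $\mathcal E$. All quantities in it are scalars, and no constant depends on $n$.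

\begin{lemma}\label{lem:monotonicity}
The immersion $f$ is injective, and for every $\eta\in\mathbb S^2$ there is a signed measure $\nu_\eta$ with
\[
\Delta_0\log|f-f(\eta)|=2\pi\delta_\eta-\tfrac12\omega+\nu_\eta,\qquad|\nu_\eta|(\mathbb S^2)\le\mathcal E,\qquad\nu_\eta(\mathbb S^2)=0 .
\]
\end{lemma}

\begin{proof}
Let $p=f(\eta)$, $X=f-p$, $r=|X|$, and let $X=X^T+X^\perp$ be the splitting into tangential and normal parts. From $\Delta_gf=H$ and $|df|_g^2=2$ we get $\Delta_gr^2=4+2H\cdot X$, and $|\nabla r^2|^2=4|X^T|^2=4(r^2-|X^\perp|^2)$. Since $H$ is normal, off $f^{-1}(p)$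
\[
\Delta_g\log r=\frac{\Delta_gr^2}{2r^2}-\frac{|\nabla r^2|^2}{2r^4}=\frac{H\cdot X^\perp}{r^2}+\frac{2|X^\perp|^2}{r^4}=2\Big|\frac H4+\frac{X^\perp}{r^2}\Big|^2-\frac{|H|^2}8 .
\]
In a coordinate $x$ centered at a point of $f^{-1}(p)$, Taylor's formula at $x$ gives $X=df_x(x)+O(|x|^2)$ with $df_x(x)$ tangent, so $X^\perp=O(|x|^2)$ and $X^\perp/r^2$ is bounded. Lemma~\ref{lem:log} applies. Testing with the constant function $1$ gives
\[
0=2\pi\,\#f^{-1}(p)+I-\tfrac12\mathcal W(f),\qquad I=2\int\Big|\frac H4+\frac{X^\perp}{r^2}\Big|^2d\mu_g\ge0 .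
\]
Since $\mathcal W(f)<8\pi$, the point $p$ has exactly one preimage, and $I=\frac12(4\pi+\mathcal E)-2\pi=\mathcal E/2$. Substituting $\frac18|H|^2=\frac12K+\frac14|A^\circ|^2$ we obtain the formula with
\[
\nu_\eta=\Big(2\Big|\frac H4+\frac{X^\perp}{r^2}\Big|^2-\frac14|A^\circ|^2\Big)\mu_g ,
\]
a difference of two nonnegative measures, each of mass $\mathcal E/2$ by \eqref{eq:excess}.
\end{proof}

\begin{proposition}\label{prop:chord}
There are a number $\bar h\in\mathbb R$ and a function $R$ on $\mathbb S^2\times\mathbb S^2$ such that for $\xi\ne\eta$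
\begin{equation}\label{eq:chord}
\log|f(\xi)-f(\eta)|=\log|\xi-\eta|+\tfrac12w(\xi)+\tfrac12w(\eta)+\bar h+R(\xi,\eta),
\end{equation}
and $\|R\|_{L^2(\mathbb S^2\times\mathbb S^2)}\le4\sqrt\pi\,C_1\mathcal E$.
\end{proposition}

\begin{proof}
Let $u(\xi,\eta)=\log|f(\xi)-f(\eta)|-\log|\xi-\eta|-\frac12w(\xi)-\frac12w(\eta)$. This function is symmetric and continuous off the diagonal. It is bounded: near the diagonal because $f$ is an immersion of a compact surface, and away from it because $f$ is injective. By Lemma~\ref{lem:monotonicity}, \eqref{eq:logsphere} and \eqref{eq:liouville},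
\[
\Delta_0u(\cdot,\eta)=-\tfrac12\omega+\nu_\eta+\tfrac12\mu_0-\tfrac12\Delta_0w=\nu_\eta .
\]
By \eqref{eq:potential}, $u(\cdot,\eta)+U^{\nu_\eta}$ has vanishing Laplacian, so it is almost everywhere equal to its mean, which is $h(\eta):=\frac1{4\pi}\int u(\xi,\eta)\,d\mu_0(\xi)$. Therefore
\begin{equation}\label{eq:slice}
\|u(\cdot,\eta)-h(\eta)\|_{L^2}\le C_1\mathcal E\qquad\text{for every }\eta .
\end{equation}
The equation in $\xi$ leaves the bounded measurable function $h(\eta)$ free; symmetry determines it. Let $\bar h$ be the mean of $h$. Then $h(\eta)-\bar h=\frac1{4\pi}\int[u(\eta,\xi)-h(\xi)]\,d\mu_0(\xi)$, so Minkowski's inequality and \eqref{eq:slice} give $\|h-\bar h\|_{L^2}\le C_1\mathcal E$. Finally $R=u-\bar h=(u-h(\eta))+(h(\eta)-\bar h)$, and each term has norm at most $\sqrt{4\pi}\,C_1\mathcal E$ in $L^2(\mathbb S^2\times\mathbb S^2)$.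
\end{proof}

\section{Convergence of the curvature measures}\label{sec:curvature}

From now on $f_k\colon\mathbb S^2\to\mathbb R^{n_k}$ is a sequence of normalized immersions with $\mathcal E_k=\mathcal E(f_k)\to0$ and $\mathcal E_k<1$. We write $g_k=e^{2w_k}g_0$, and $\omega_k,\bar w_k,\hat w_k,\bar h_k,R_k$ for the objects of \eqref{eq:what} and \eqref{eq:chord}. By \eqref{eq:masses}, $\omega_k^-(\mathbb S^2)\le\mathcal E_k\to0$.

\begin{proposition}\label{prop:curvature}
$\omega_k^+\rightharpoonup\mu_0$.
\end{proposition}

In the limit, \eqref{eq:chord} becomes the exact formula \eqref{eq:exactchord} with an unknown function $\hat w$. We do not take a limit of the maps $f_k$, whose target spaces vary. We only use that six points of any Euclidean space have a positive semidefinite Gram matrix, a condition that is closed and does not mention the dimension.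

\begin{proof}
It suffices to show that every subsequence has a further subsequence with this limit. By \eqref{eq:masses} we may pass to a subsequence with $\omega_k^+\rightharpoonup\omega$, where $\omega\ge0$, $\omega(\mathbb S^2)=4\pi$ and, by \eqref{eq:balanced}, $\int\xi\,d\omega=0$.

\emph{Step 1: the limiting chords.} By Lemma~\ref{lem:weak} and \eqref{eq:potential}, $\hat w_k=U^{\omega_k^+}-U^{\omega_k^-}\to\hat w:=U^\omega$ in $L^2$. Along a further subsequence $\hat w_k\to\hat w$ and $R_k\to0$ almost everywhere. With $F_k=e^{-\bar h_k-\bar w_k}f_k$, formula \eqref{eq:chord} gives, for almost every pair $(\xi,\eta)$,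
\begin{equation}\label{eq:limitchord}
|F_k(\xi)-F_k(\eta)|\to D(\xi,\eta):=e^{\frac12\hat w(\xi)+\frac12\hat w(\eta)}|\xi-\eta|\in(0,\infty).
\end{equation}
For almost every $(\xi_0,\dots,\xi_5)\in(\mathbb S^2)^6$ the points are distinct, $\xi_1,\dots,\xi_4$ are not coplanar, and \eqref{eq:limitchord} holds for all pairs. By Fubini's theorem we can fix $\xi_0,\dots,\xi_4$ such that this is true for almost every $\xi_5$. Take such a $\xi_5$ and write $D_{ij}=D(\xi_i,\xi_j)$, $D_{ii}=0$. The Gram matrix of the vectors $F_k(\xi_i)-F_k(\xi_0)$, $1\le i\le5$, converges to the matrix $\frac12(D_{0i}^2+D_{0j}^2-D_{ij}^2)$, which is therefore positive semidefinite and is the Gram matrix of some $x_1,\dots,x_5\in\mathbb R^5$. They satisfy $|x_i|=D_{0i}$ and $|x_i-x_j|=D_{ij}$.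

\emph{Step 2: $e^{-\hat w}$ is affine.} Inversion about the origin cancels the unknown factors $e^{\hat w(\xi_i)/2}$ from the mutual distances. Let $y_i=x_i/|x_i|^2\in\mathbb R^5$, $z_i=(\xi_i-\xi_0)/|\xi_i-\xi_0|^2\in\mathbb R^3$ and $s=e^{-\hat w(\xi_0)}$. Using \eqref{eq:inversion} twice,
\[
|y_i-y_j|=\frac{D_{ij}}{D_{0i}D_{0j}}=s\,\frac{|\xi_i-\xi_j|}{|\xi_i-\xi_0|\,|\xi_j-\xi_0|}=|sz_i-sz_j| .
\]
By polarization the vectors $y_i-y_1$ and $s(z_i-z_1)$ have the same Gram matrix. So $s(z_i-z_1)\mapsto y_i-y_1$ defines a linear isometry on their span, which extends to a linear isometry $L\colon\mathbb R^3\to\mathbb R^5$, and $y_i=sLz_i+y$ for some $y\in\mathbb R^5$. Hence $|y_i|^2=s^2|z_i|^2+a\cdot z_i+b$ with $a\in\mathbb R^3$, $b\in\mathbb R$. The unknown function reappears in the distance to the origin: $|y_i|^{-2}=D_{0i}^2=e^{\hat w(\xi_i)}s^{-1}|\xi_i-\xi_0|^2$. With $|z_i|^2=|\xi_i-\xi_0|^{-2}$ and $|\xi_i-\xi_0|^2=2-2\xi_i\cdot\xi_0$ this gives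
\[
e^{-\hat w(\xi_i)}=s^{-1}\big[s^2+a\cdot(\xi_i-\xi_0)+b\,(2-2\xi_i\cdot\xi_0)\big],\qquad i=1,\dots,5 .
\]
The right side is the value at $\xi_i$ of an affine function on $\mathbb R^3$. A priori this function depends on $\xi_5$, but it is determined by its values $e^{-\hat w(\xi_i)}$ at the affinely independent points $\xi_1,\dots,\xi_4$. So there are $\alpha\in\mathbb R$ and $\beta\in\mathbb R^3$ with $e^{-\hat w(\xi)}=\alpha-\beta\cdot\xi$ for almost every $\xi$. Positivity almost everywhere gives $\alpha\ge|\beta|$ and $\alpha>0$.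

\emph{Step 3: the normalization selects the round measure.} By \eqref{eq:potential}, $\omega=\mu_0-\Delta_0\hat w=\mu_0+\Delta_0\log(\alpha-\beta\cdot\xi)$. Suppose $\beta\ne0$, and put $e=\beta/|\beta|$, $t=\xi\cdot e$. If $\alpha=|\beta|$, then $\alpha-\beta\cdot\xi=\frac\alpha2|\xi-e|^2$, so $\omega=4\pi\delta_e$ by \eqref{eq:logsphere}, and $\int\xi\,d\omega=4\pi e\ne0$. If $\alpha>|\beta|$, then $\omega=\varrho(t)\mu_0$ with
\[
\varrho(t)=1+\Big(\frac{-|\beta|(1-t^2)}{\alpha-|\beta|t}\Big)'=1+\frac{2|\beta|t(\alpha-|\beta|t)-|\beta|^2(1-t^2)}{(\alpha-|\beta|t)^2}=\frac{\alpha^2-|\beta|^2}{(\alpha-|\beta|t)^2}.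
\]
This density is strictly increasing, so $e\cdot\int\xi\,d\omega=2\pi\int_0^1t\,(\varrho(t)-\varrho(-t))\,dt>0$. Both cases contradict $\int\xi\,d\omega=0$. Hence $\beta=0$, $\hat w$ is constant and $\omega=\mu_0$.
\end{proof}

\begin{corollary}\label{cor:caps}
If $r_k\to r\in[0,\pi)$, then $\limsup_k\sup_x\omega_k^+(B_0(x,r_k))\le2\pi(1-\cos r)$.
\end{corollary}

\begin{proof}
Choose $x_k$ at which the supremum is attained up to $1/k$, and a subsequence along which the upper limit is attained and $x_k\to x$. For $r'\in(r,\pi)$ the caps $B_0(x_k,r_k)$ eventually lie in the closed cap of radius $r'$ about $x$, so the upper limit is at most $2\pi(1-\cos r')$. Let $r'\downarrow r$.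
\end{proof}

\section{Lengths and distances}\label{sec:lengths}

Let $\hat g_k=e^{2\hat w_k}g_0=e^{-2\bar w_k}g_k$, a constant multiple of $g_k$, with distance $\hat d_k$. It has the same geodesics and the same curvature measure $\omega_k$ as $g_k$. We write $o(1)$ for quantities that tend to $0$ as $k\to\infty$, uniformly in all points and curves. Proposition~\ref{prop:curvature} and Lemma~\ref{lem:weak} give $\hat w_k\to0$ in $L^2$, but lengths are integrals of $e^{\hat w_k}$ over curves, which are null sets, so more is needed.

For upper bounds the danger is positive curvature. A mass $M$ at $\eta$ contributes the factor $|\xi-\eta|^{-M/2\pi}$ to $e^{\hat w}$, which is integrable along a circle through $\eta$, and square integrable on $\mathbb S^2$, exactly when $M<2\pi$. Corollary~\ref{cor:caps} bounds the mass in small balls by $\pi$, and Jensen's inequality reduces a general distribution of mass to this model.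

\begin{lemma}\label{lem:upper}
\begin{enumerate}
\item[(i)] $\int_ce^{\hat w_k}\,ds\le|c|+o(1)$ for all arcs $c$ of circles in $\mathbb S^2$, full circles included, where $ds$ and $|c|$ are the round arc length element and length. In particular $\hat d_k\le d_0+o(1)$.
\item[(ii)] $\int e^{2\hat w_k}\,d\mu_0\to4\pi$. If $\mathcal A(f_k)=1$, then $e^{\bar w_k}\to(4\pi)^{-1/2}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Fix $\rho\in(0,\frac14)$ and let $N=c_0-\frac1{2\pi}\log\rho$, so that $G-G_N=\frac1{2\pi}\log^+(\rho/|\xi-\eta|)$. By Lemma~\ref{lem:weak}, $\int G_N(\xi,\cdot)\,d\omega_k^+\to\int G_N(\xi,\cdot)\,d\mu_0\le U^{\mu_0}=0$ uniformly in $\xi$, and $-U^{\omega_k^-}\le\mathcal E_k/4\pi$ by \eqref{eq:Gbounds}. Hence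
\[
\hat w_k\le o(1)+V_k,\qquad V_k(\xi)=\frac1\pi\int_{B(\xi,\rho)}\frac12\log\frac\rho{|\xi-\eta|}\,d\omega_k^+(\eta).
\]
The ball $B(\xi,\rho)$ is a cap of area $\pi\rho^2<\pi$, so by Corollary~\ref{cor:caps} $\omega_k^+(B(\xi,\rho))\le\pi$ for all $\xi$ and all large $k$. Complete the restriction of $\frac1\pi\omega_k^+$ to $B(\xi,\rho)$ to a probability measure by an extra point at which the integrand is $0$. Jensen's inequality gives, for $q=1,2$,
\begin{equation}\label{eq:jensen}
e^{qV_k(\xi)}-1\le\frac1\pi\int_{B(\xi,\rho)}\Big[\Big(\frac\rho{|\xi-\eta|}\Big)^{q/2}-1\Big]d\omega_k^+(\eta).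
\end{equation}

For a circle $c$ the set $c\cap B(\eta,r)$ has length at most $2\pi r$. Indeed, it is the intersection of $c$ with a disk in its plane, hence empty, an arc, or all of $c$. An arc of at most a half circle has chord at most $2r$ and length at most $\frac\pi2\cdot2r$; otherwise the set contains two opposite points of $c$, so $c$ has diameter at most $2r$. Writing $(\rho/u)^{1/2}-1=\int_u^\rho\frac12\rho^{1/2}r^{-3/2}\,dr$ and $\rho/u-1=\int_u^\rho\rho r^{-2}\,dr$, we get for every $\eta$
\begin{gather*}
\int_{c\cap B(\eta,\rho)}\Big[\Big(\frac\rho{|\xi-\eta|}\Big)^{1/2}-1\Big]ds(\xi)\le\int_0^\rho\tfrac12\rho^{1/2}r^{-3/2}\,2\pi r\,dr=2\pi\rho,\\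
\int_{B(\eta,\rho)}\Big[\frac\rho{|\xi-\eta|}-1\Big]d\mu_0(\xi)=\int_0^\rho\rho r^{-2}\,\pi r^2\,dr=\pi\rho^2 .
\end{gather*}
Integrate \eqref{eq:jensen}, exchange the order of integration and use $\omega_k^+(\mathbb S^2)\le8\pi$. This gives $\int_c(e^{V_k}-1)\,ds\le16\pi\rho$ and $\int(e^{2V_k}-1)\,d\mu_0\le8\pi\rho^2$, hence
\[
\int_ce^{\hat w_k}ds\le e^{o(1)}(|c|+16\pi\rho),\qquad\int e^{2\hat w_k}d\mu_0\le e^{o(1)}(4\pi+8\pi\rho^2).
\]
Since $|c|\le2\pi$ and $\rho$ is arbitrary, (i) follows, the bound for $\hat d_k$ by taking minimal great-circle arcs, and $\limsup\int e^{2\hat w_k}d\mu_0\le4\pi$. Jensen's inequality and $\int\hat w_k\,d\mu_0=0$ give $\int e^{2\hat w_k}d\mu_0\ge4\pi$. Finally $\mathcal A(f_k)=e^{2\bar w_k}\int e^{2\hat w_k}d\mu_0$.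
\end{proof}

For lower bounds the danger is negative curvature. Its total mass is small, but where it is concentrated its potential can be large, so that $e^{\hat w_k}$ is small and a path may cross cheaply. We cover these places by balls whose diameters have a small sum; a path cannot make much progress inside them.

\begin{lemma}\label{lem:lower}
$d_0\le\hat d_k+o(1)$.
\end{lemma}

\begin{proof}
For each $N$, $U^{\omega_k^+}(\xi)\ge\int G_N(\xi,\cdot)\,d\omega_k^+\to\int G_N(\xi,\cdot)\,d\mu_0$ uniformly, and the limit is a constant that tends to $0$ as $N\to\infty$. So $\hat w_k\ge-o(1)-U^{\omega_k^-}$.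

Let $m_k=\omega_k^-(\mathbb S^2)\le\mathcal E_k<1$. If $m_k=0$ put $O_k=\emptyset$. Otherwise call $x$ \emph{bad} if $\omega_k^-(B(x,r))>r$ for some $r>0$; such $r$ is less than $m_k$. By Vitali's covering lemma, the family of these balls contains countably many disjoint balls $B(x_i,r_i)$ such that $O_k=\bigcup_iB(x_i,5r_i)$ contains all bad points, and $\sum_ir_i\le\sum_i\omega_k^-(B(x_i,r_i))\le m_k$. If $x\notin O_k$, then $\omega_k^-(B(x,r))\le\min\{r,m_k\}$ for all $r$, and \eqref{eq:Gbounds} with $\log(2/u)=\int_u^2dr/r$ gives
\[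
U^{\omega_k^-}(x)\le\frac1{2\pi}\int_0^2\omega_k^-(B(x,r))\,\frac{dr}r\le\frac1{2\pi}\Big(m_k+m_k\log\frac2{m_k}\Big)=o(1).
\]
Thus $\hat w_k\ge-o(1)$ off $O_k$, and the $d_0$-diameters of the balls $B(x_i,5r_i)$ add up to at most $\frac\pi2\cdot10\,m_k=5\pi m_k$.

Let $\sigma\colon[0,1]\to\mathbb S^2$ be a piecewise $C^1$ path from $x$ to $y$, let $\phi=d_0(x,\cdot)$, and let $T=\sigma^{-1}(\mathbb S^2\setminus O_k)$, a closed set. Since $\phi$ is $1$-Lipschitz for $d_0$, the set $\phi(O_k)$ is covered by intervals of total length at most $5\pi m_k$, and $\phi\circ\sigma(T)\supset[0,d_0(x,y)]\setminus\phi(O_k)$. A Lipschitz function $\chi$ on an interval maps a measurable set $T$ to a set of measure at most $\int_T|\chi'|$. With $\chi=\phi\circ\sigma$ we obtain $\int_T|\sigma'|_{g_0}\ge d_0(x,y)-5\pi m_k$, so the $\hat g_k$-length of $\sigma$ is at least $e^{-o(1)}(d_0(x,y)-5\pi m_k)\ge d_0(x,y)-o(1)$.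
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:gap}]
If no such $C$ exists, there are $n_k\ge3$ and immersions $f_k\colon\mathbb S^2\to\mathbb R^{n_k}$ with $\mathcal W(f_k)\to4\pi$, each with a noninjective shortest closed geodesic. By Lemma~\ref{lem:normal} we may assume that they are normalized. For large $k$ the metric $\hat g_k$ satisfies condition (a) of Proposition~\ref{prop:criterion} by Lemma~\ref{lem:upper}(i), condition (b) by Lemma~\ref{lem:lower}, and condition (c) by Corollary~\ref{cor:caps}, since $2\pi(1-\cos\frac{3\pi}{10})<\pi$. So all shortest closed geodesics of $\hat g_k$ are injective. They are the shortest closed geodesics of $g_k$, a contradiction.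
\end{proof}

The condition $\mathcal A(f)=1$ was not used: the hypothesis and the conclusion of Theorem~\ref{thm:gap} are both invariant under scaling. In Theorem~\ref{thm:loops} it fixes the unit of length, through Lemma~\ref{lem:upper}(ii).

\section{Geodesic loops of bounded length}\label{sec:loops}

By Lemmas~\ref{lem:upper} and \ref{lem:lower} there are $\kappa_k>0$, $\kappa_k\to0$, with $|\hat d_k-d_0|<\kappa_k$ on $\mathbb S^2\times\mathbb S^2$. Convergence of distances controls minimizing geodesics. A loop is not minimizing, and without curvature bounds we do not know that its short pieces are. The next lemma shows that they are almost minimizing. A short geodesic and a minimizing geodesic with the same endpoints bound a small digon, whose angles are bounded by the enclosed curvature, of order $s^2$ at scale $s$; by the first variation formula the loss in distance is then of relative order $s^4$. For $0<s\le\frac12$ put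
\[
\vartheta_k(s)=\sup_x\omega_k^+(B_0(x,s+\kappa_k)).
\]
It is nondecreasing in $s$, and $\limsup_k\vartheta_k(s)\le2\pi(1-\cos s)\le\pi s^2\le\frac\pi4$ by Corollary~\ref{cor:caps}. Fix $k_0$ such that $\kappa_k<1$ and $\vartheta_k(\frac12)<\frac\pi2$ for $k\ge k_0$.

\begin{lemma}\label{lem:almostmin}
Let $k\ge k_0$ and $0<s\le\frac12$. Every $\hat g_k$-unit-speed geodesic $\sigma\colon[0,s]\to\mathbb S^2$ is injective, and $\hat d_k(\sigma(0),\sigma(s))\ge s\cos\vartheta_k(s)$.
\end{lemma}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.5]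
\fill[gray!20] (2,0) .. controls (2.5,0.6) and (4,1.0) .. (5,0) -- cycle;
\draw[thick,dashed] (0,0) -- (5,0);
\draw[thick] (0,0) .. controls (0.7,-0.7) and (1.5,-0.6) .. (2,0) .. controls (2.5,0.6) and (4,1.0) .. (5,0);
\fill (0,0) circle (1.2pt) node[left] {$p$};
\fill (2,0) circle (1.2pt) node[below right] {$\sigma(t')$};
\fill (5,0) circle (1.2pt) node[right] {$\sigma(t)$};
\node at (3.5,0.3) {$Q$};
\node at (2.42,0.13) {$\alpha$};
\node at (4.6,0.14) {$\psi$};
\node[below] at (1,-0.5) {$\sigma$};
\node[below] at (3.8,0) {$\tau_t$};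
\end{tikzpicture}
\caption{A geodesic $\sigma$ from $p$ (solid) and a minimizing geodesic $\tau_t$ from $p$ to $\sigma(t)$ (dashed). After its last meeting point $\sigma(t')$ with $\tau_t$ before time $t$, the curve $\sigma$ bounds with $\tau_t$ a digon $Q$, whose total curvature is the sum $\alpha+\psi$ of its interior angles.}
\label{fig:digon}
\end{figure}

\begin{proof}
Let $p=\sigma(0)$ and $B=B_0(p,s+\kappa_k)$. This cap has radius less than $\pi$, contains all points $z$ with $\hat d_k(p,z)\le s$, and satisfies $\omega_k^+(B)\le\vartheta_k(s)<\frac\pi2$. If $\sigma$ were not injective, it would contain a simple geodesic loop in $B$, contradicting Lemma~\ref{lem:loops}(iii).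

For $t\in(0,s]$ let $\tau_t$ be a minimizing $\hat g_k$-geodesic from $p$ to $\sigma(t)\ne p$; it is an embedded arc in $B$. Let $\tau_t'$ be its unit tangent at the endpoint $\sigma(t)$, and let $\psi_t\in[0,\pi]$ be the angle between $\sigma'(t)$ and $\tau_t'$.

\emph{Claim: $\psi_t\le\vartheta_k(s)$.} We may assume $\psi_t>0$. In normal coordinates at $\sigma(t)$, the part of $\tau_t$ near $\sigma(t)$ is the ray in direction $-\tau_t'$, and the points $\sigma(t-u)$ with small $u>0$ lie on the ray in direction $-\sigma'(t)$. The rays are different, so $\sigma(t'')\notin\tau_t$ for $t''<t$ close to $t$. The set $\{t''\in[0,t):\sigma(t'')\in\tau_t\}$ is therefore compact; it contains $0$; let $t'$ be its maximum. Since $\sigma$ is injective, $\sigma|_{[t',t]}$ and the part of $\tau_t$ from $\sigma(t')$ to $\sigma(t)$ form a Jordan curve in $B$, and one of its sides, $Q$, lies in $B$ (Figure~\ref{fig:digon}). At $\sigma(t')$ the two arcs leave in different directions, since otherwise $\sigma$ would run along $\tau_t$ just after $t'$, against the choice of $t'$. At $\sigma(t)$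 they leave in the directions $-\sigma'(t)$ and $-\tau_t'$, at angle $\psi_t>0$. Let $\alpha,\psi\in(0,2\pi)$ be the interior angles of $Q$ at $\sigma(t')$ and $\sigma(t)$. By \eqref{eq:GB},
\[
\psi<\alpha+\psi=\omega_k(Q)\le\omega_k^+(B)\le\vartheta_k(s)<\pi .
\]
Since $\psi\in\{\psi_t,2\pi-\psi_t\}$ and $2\pi-\psi_t\ge\pi$, we have $\psi=\psi_t$, which proves the claim.

Let $\rho(t)=\hat d_k(p,\sigma(t))$, a $1$-Lipschitz function with $\rho(0)=0$. Fix $t\in(0,s)$ and a point $q\ne\sigma(t)$ of $\tau_t$ so close to $\sigma(t)$ that $\hat d_k(q,\cdot)$ is smooth near $\sigma(t)$; its gradient there is $\tau_t'$. Since $\tau_t$ is minimizing, $\hat d_k(p,q)+\hat d_k(q,\sigma(t))=\rho(t)$, and for small $u$ of either sign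
\[
\rho(t+u)\le\hat d_k(p,q)+\hat d_k(q,\sigma(t+u))=\rho(t)+u\cos\psi_t+O(u^2).
\]
Where $\rho$ is differentiable, $u>0$ gives $\rho'(t)\le\cos\psi_t$ and $u<0$ gives $\rho'(t)\ge\cos\psi_t$. So $\rho'\ge\cos\vartheta_k(s)$ almost everywhere, and integration over $[0,s]$ finishes the proof.
\end{proof}

A limit of geodesics is thus a curve on the round sphere whose arcs of parameter length $s$ have endpoints at distance between $s-O(s^5)$ and $s$. For a unit-speed great circle, $\sigma(a+s)+\sigma(a-s)=2\cos s\,\sigma(a)$. We show that the limit satisfies this relation up to $O(s^3)$, which after division by $s^2$ yields the equation $\sigma''=-\sigma$.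

\begin{lemma}\label{lem:limit}
Let $\sigma_k\colon[0,l_k]\to\mathbb S^2$ be $\hat g_k$-unit-speed geodesic loops with $(l_k)$ bounded. Then every limit point of $(l_k)$ is $2\pi m$ for some integer $m\ge1$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:almostmin}, $l_k>\frac12$ for $k\ge k_0$. Pass to a subsequence with $l_k\to l\ge\frac12$, and extend the geodesics $\sigma_k$ to $[0,T]$, $T=\sup_kl_k+1$. We have $d_0(\sigma_k(a),\sigma_k(b))\le|a-b|+\kappa_k$; as $\kappa_k\to0$ and each $\sigma_k$ is uniformly continuous, the sequence is equicontinuous. By the Arzel\`a--Ascoli theorem a subsequence converges uniformly to a curve $\sigma\colon[0,T]\to\mathbb S^2$ that is $1$-Lipschitz for $d_0$, and $\sigma(l)=\lim\sigma_k(l_k)=\sigma(0)$. For $0<s=|a-b|\le\frac12$, Lemma~\ref{lem:almostmin} gives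
\[
d_0(\sigma(a),\sigma(b))=\lim_k\hat d_k(\sigma_k(a),\sigma_k(b))\ge s\cos(\pi s^2)\ge s-\tfrac{\pi^2}2s^5 .
\]

Let $x=\sigma(a-s)$, $y=\sigma(a)$, $z=\sigma(a+s)$ with $s\le\frac14$, and put $s'=s-8\pi^2s^5\in(0,s)$. Then $x\cdot y\ge\cos s$, $z\cdot y\ge\cos s$, and the last inequality at scale $2s$ gives $2s'\le d_0(x,z)\le2s$. Using $|x+z|^2=4\cos^2\frac12d_0(x,z)$ we get in $\mathbb R^3$
\begin{align*}
|x+z-2\cos s\,y|^2&=4\cos^2\tfrac12d_0(x,z)+4\cos^2s-4\cos s\,(x\cdot y+z\cdot y)\\
&\le4(\cos^2s'-\cos^2s)=4\int_{s'}^s\sin2u\,du\le8s(s-s')=64\pi^2s^6 .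
\end{align*}
Let $\varphi\in C_c^\infty((0,T);\mathbb R^3)$. For small $s$, shifting the variable of integration gives
\begin{multline*}
\int\sigma(a)\cdot\frac{\varphi(a+s)+\varphi(a-s)-2\cos s\,\varphi(a)}{s^2}\,da\\
=\int\varphi(a)\cdot\frac{\sigma(a+s)+\sigma(a-s)-2\cos s\,\sigma(a)}{s^2}\,da .
\end{multline*}
As $s\to0$ the left side tends to $\int\sigma\cdot(\varphi''+\varphi)\,da$, because $(2-2\cos s)/s^2\to1$, and the right side is at most $8\pi s\int|\varphi|\,da$ in absolute value. So $\sigma''=-\sigma$ in the sense of distributions; as $\sigma$ is continuous, it is $C^2$, and $\sigma(a)=P\cos a+P'\sin a$ with $P,P'\in\mathbb R^3$. The identity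
\[
1=|\sigma(a)|^2=\tfrac12(|P|^2+|P'|^2)+\tfrac12(|P|^2-|P'|^2)\cos2a+P\cdot P'\sin2a
\]
on an interval shows that $P,P'$ are orthonormal. Then $\sigma(l)=\sigma(0)$ gives $\cos l=1$, and $l\ge\frac12$ gives $l=2\pi m$ with $m\ge1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:loops}]
Fix $\varepsilon$ and $\Lambda$ and suppose that no constant $C_{\varepsilon,\Lambda}$ exists. Then there are immersions $\tilde f_k\colon\mathbb S^2\to\mathbb R^{n_k}$ of area $1$ with $\mathcal W(\tilde f_k)\to4\pi$, all violating the same one of (i)--(iv). Choose $\Phi_k$ by Lemma~\ref{lem:normal} so that $f_k=\tilde f_k\circ\Phi_k$ is normalized; statements (ii)--(iv) are the same for $f_k$ and $\tilde f_k$. Lengths in $g_k$ are $e^{\bar w_k}$ times lengths in $\hat g_k$, and $e^{\bar w_k}\to(4\pi)^{-1/2}$ by Lemma~\ref{lem:upper}(ii). Since $2\pi(4\pi)^{-1/2}=\sqrt\pi$, Lemma~\ref{lem:limit} reads: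
\begin{itemize}
\item[$(\ast)$] if $L_k$ is the $g_k$-length of a geodesic loop of $g_k$ and $(L_k)$ is bounded, then every limit point of $(L_k)$ is $m\sqrt\pi$ for some integer $m\ge1$.
\end{itemize}
We show that each statement holds for large $k$, which is the desired contradiction.

(i) We have $d_{g_{\tilde f_k}}(\Phi_kx,\Phi_ky)=e^{\bar w_k}\hat d_k(x,y)$, and
\[
|e^{\bar w_k}\hat d_k-(4\pi)^{-1/2}d_0|\le e^{\bar w_k}\kappa_k+\pi\,|e^{\bar w_k}-(4\pi)^{-1/2}|\to0 .
\]

(ii) By Lemmas~\ref{lem:birkhoff} and \ref{lem:upper}(i), $\ell(\mathbb S^2,g_k)\le e^{\bar w_k}(2\pi+o(1))\to\sqrt\pi$. A shortest closed geodesic is a geodesic loop, so by $(\ast)$ every limit point of $\ell(\mathbb S^2,g_k)$ is at least $\sqrt\pi$. Hence $\ell(\mathbb S^2,g_k)\to\sqrt\pi$.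

(iii) If (iii) fails for infinitely many $k$, there are loops of lengths $L_k\le\Lambda$ with $|L_k-m\sqrt\pi|\ge\varepsilon$ for all $m\ge1$. A limit point of $(L_k)$ satisfies the same inequalities, against $(\ast)$.

(iv) If (iv) fails for infinitely many $k$, Lemma~\ref{lem:loops}(ii) gives geodesic loops of lengths $L_k\le\sqrt\pi-\varepsilon/2$, and a limit point of $(L_k)$ contradicts $(\ast)$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Birkhoff}
G.~D. Birkhoff, \emph{Dynamical systems with two degrees of freedom}, Trans. AMS 18 (1917).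

\bibitem{CM}
T.~Colding, W.~Minicozzi, \emph{Width and mean curvature flow}, Geom. Topol. 12 (2008).

\bibitem{MRS}
Marius M\"uller, Fabian Rupp, Christian Scharrer, \emph{Short closed geodesics and the Willmore energy}, arXiv:2304.01809 (2023).

\end{thebibliography}
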